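\title{Simplicial disks that are not reduced bottom complexes}

\begin{abstract}
Let $C$ be a pointed rational cone, $M$ the monoid of its lattice points, and $I$ the maximal monomial ideal of the monoid algebra $\mathbf{k}[M]$. A simplicial complex is reduced bottom if its Stanley--Reisner ring is the associated graded algebra $\operatorname{gr}_I\mathbf{k}[M]$ for some $C$. We show that not every simplicial disk is reduced bottom: a disk with six vertices and seven triangles is not, over any field. The proof turns the condition into the existence of a unimodular fan in $\mathbb{R}^3$ that carries a strictly concave function, and finds the obstruction in the arithmetic of smooth complete plane fans with five rays. The same method gives a gluing theorem, a sharp bound for the number of interior vertices of degree five, and the classification of the reduced bottom disks among stacked triangles and among disks with at most six vertices.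
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbf{k}$ be a field. A \emph{pointed rational cone} is a cone $C\subset\mathbb{R}^d$ that is generated by a finite subset of $\mathbb{Z}^d$ and contains no nonzero linear subspace. Put $M=C\cap\mathbb{Z}^d$. The monoid algebra $\mathbf{k}[M]$ has the monomials $t^x$, $x\in M$, as a basis, and those with $x\ne0$ span its maximal monomial ideal $I$. The Rees algebra of $I$ gives a flat deformation of $\mathbf{k}[M]$ to the associated graded algebra
\[
\operatorname{gr}_I\mathbf{k}[M]=\bigoplus_{n\ge0}I^n/I^{n+1}.
\]
This algebra is governed by a convex-geometric object. The \emph{bottom complex} $\mathbb{B}(C)$ is the complex of compact faces of the polyhedron $\operatorname{conv}(M\setminus0)$, the part of its boundary that faces the origin. It is a lattice polytopal complex, and every such complex $\Pi$ has a \emph{polyhedral algebra} $\mathbf{k}[\Pi]$: it is generated in degree one by the lattice points of the faces, the lattice points of one face multiply as in the monoid algebra of that face, and a product of lattice points that lie in no common face is zero. For algebraically closed $\mathbf{k}$ it is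 known that $\operatorname{Spec}\operatorname{gr}_I\mathbf{k}[M]$ and $\operatorname{Spec}\mathbf{k}[\mathbb{B}(C)]$ agree as sets, and that $\mathbf{k}[\Pi]$ determines $\Pi$ up to isomorphism. The complex $\Pi$ is called \emph{reduced bottom} if it describes such a deformation scheme-theoretically, that is, if there are $d$ and a pointed rational cone $C\subset\mathbb{R}^d$ with
\[
\mathbf{k}[\Pi]\cong\operatorname{gr}_I\mathbf{k}[C\cap\mathbb{Z}^d]\quad\text{as graded $\mathbf{k}$-algebras;}
\]
then $\Pi\cong\mathbb{B}(C)$. A finite simplicial complex $\Delta$ is given the coarsest lattice structure, in which every simplex is unimodular. Its polyhedral algebra is the Stanley--Reisner ring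
\[
\mathbf{k}[\Delta]=\mathbf{k}[X_v: v \text{ a vertex of }\Delta]\big/\bigl(\textstyle\prod_{v\in\tau}X_v:\ \tau\notin\Delta\bigr),
\]
and this is the only case that we need.

\begin{example}\label{ex:hyper}
In the three examples below $\mathbf{k}[M]$ is a hypersurface ring $S/(f)$, with $S$ a polynomial ring and $I$ generated by the variables. Then $\operatorname{gr}_I\mathbf{k}[M]=S/(f_{\min})$, where $f_{\min}$ is the form of lowest degree in $f$.
\begin{enumerate}
\item[(a)] Let $x=(1,0)$, $y=(0,1)$, $z=(-1,a)$ with $a\ge2$, and let $C$ be generated by $x,z$. The pairs $x,y$ and $y,z$ are bases of $\mathbb{Z}^2$, so $x,y,z$ generate $M$, and $x+z=ay$ gives $f=XZ-Y^a$. For $a=2$ the bottom complex is the segment $xz$ with midpoint $y$, and $f_{\min}=f$. For $a\ge3$ it is the path $x,y,z$, and $f_{\min}=XZ$ defines the Stanley--Reisner ring of this path.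
\item[(b)] Let $C$ be generated by $x=(1,0,0)$, $y=(0,1,0)$, $z=(1,1,2)$. These vectors span a sublattice of index two, and $M$ is generated by them and $w=(1,1,1)=\frac12(x+y+z)$. The bottom complex is the triangle $xyz$, but $f=W^2-XYZ$ and $f_{\min}=W^2$. The associated graded algebra is not reduced, and it agrees with $\mathbf{k}[X,Y,Z]$ only set-theoretically.
\item[(c)] Let $x=e_1$, $y=e_2$, $u=e_3$, $z=(-1,-1,a)$ with $a\ge 3$, and let $C$ be generated by $x,y,z$. The triples $uxy$, $uyz$, $uzx$ are bases of $\mathbb{Z}^3$ and their cones cover $C$, so $f=XYZ-U^a$. For $a\ge4$ we get $f_{\min}=XYZ$, and this defines the Stanley--Reisner ring of the triangle $xyz$ subdivided at an interior vertex $u$.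
\end{enumerate}
\end{example}

Radial projection maps $\mathbb{B}(C)$ homeomorphically onto a cross-section of $C$ (Lemma~\ref{lem:bottom}), so a bottom complex is a ball of dimension $\dim C-1$. In dimension one every simplicial ball, that is, every path, is reduced bottom (Remark~\ref{rem:paths}). The next case is that of \emph{simplicial disks}, the finite simplicial complexes whose geometric realization is homeomorphic to the closed two-dimensional disk. The following question comes from Gubeladze's paper \cite{Gub}, where $\mathbf{k}$ is algebraically closed:
\begin{quote}
\emph{Is every simplicial disk reduced bottom?}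
\end{quote}
Example~\ref{ex:hyper} suggests the answer yes. In (a) and (c) the only condition is that a parameter be large, which says that $\mathbb{B}(C)$ bends sharply enough, and one expects to be able to bend any disk as sharply as needed. This expectation is correct for all disks without interior vertices (Corollary~\ref{cor:glue}), for all cones over polygons (Lemma~\ref{lem:wheel}), and for all disks with at most five vertices (Theorem~\ref{thm:six}). It fails in general.

To \emph{insert} a vertex $w$ in a triangle $xyz$ means to perform the stellar subdivision that replaces $xyz$ by $wxy$, $wyz$, $wxz$. Let $\Delta_0$ be the disk obtained from a triangle $ABC$ by inserting $u$ in $ABC$, then $P$ in $uAB$ and $Q$ in $uAC$ (Figure~\ref{fig:three}). Its seven triangles are $ABP$, $BuP$, $uAP$, $ACQ$, $CuQ$, $uAQ$, $BCu$.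

\begin{theorem}\label{thm:main}
The disk $\Delta_0$ is not reduced bottom, over any field $\mathbf{k}$. Hence not every simplicial disk is reduced bottom.
\end{theorem}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85, every label/.style={font=\small}]
\begin{scope}
\node[circle,fill,inner sep=1.2pt,label=above:$A$] (A) at (0,3.4) {};
\node[circle,fill,inner sep=1.2pt,label=below:$B$] (B) at (-2,0) {};
\node[circle,fill,inner sep=1.2pt,label=below:$C$] (C) at (2,0) {};
\node[circle,fill,inner sep=1.2pt,label=below:$u$] (u) at (0,0.9) {};
\node[circle,fill,inner sep=1.2pt,label=below:$P$] (P) at (-0.65,1.5) {};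
\node[circle,fill,inner sep=1.2pt,label=below:$Q$] (Q) at (0.65,1.5) {};
\draw (A)--(B)--(C)--(A) (u)--(A) (u)--(B) (u)--(C) (P)--(A) (P)--(B) (P)--(u) (Q)--(A) (Q)--(C) (Q)--(u);
\node at (0,-0.8) {$\Delta_0$};
\end{scope}
\begin{scope}[xshift=5cm]
\node[circle,fill,inner sep=1.2pt,label=above:$Z$] (Z) at (0,3.4) {};
\node[circle,fill,inner sep=1.2pt,label=below:$X$] (X) at (-2,0) {};
\node[circle,fill,inner sep=1.2pt,label=below:$Y$] (Y) at (2,0) {};
\node[circle,fill,inner sep=1.2pt,label=right:$u_1$] (a) at (0,2.2) {};
\node[circle,fill,inner sep=1.2pt,label=below:$u_2$] (b) at (0.5,0.6) {};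
\node[circle,fill,inner sep=1.2pt,label=below:$u_3$] (c) at (-0.4,1.05) {};
\draw (Z)--(X)--(Y)--(Z) (a)--(Z) (a)--(X) (a)--(Y) (b)--(a) (b)--(X) (b)--(Y) (c)--(a) (c)--(b) (c)--(X);
\node at (0,-0.8) {$\Delta_1$};
\end{scope}
\begin{scope}[xshift=10cm]
\node[circle,fill,inner sep=1.2pt,label=above:$z$] (z) at (0,3.4) {};
\node[circle,fill,inner sep=1.2pt,label=below:$x$] (x) at (-2,0) {};
\node[circle,fill,inner sep=1.2pt,label=above right:$u_1$] (d) at (0,2.2) {};
\node[circle,fill,inner sep=1.2pt,label=below:$y$] (y) at (2,0) {};
\node[circle,fill,inner sep=1.2pt,label=above right:$u_2$] (e) at (0,1.3) {};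
\node[circle,fill,inner sep=1.2pt,label=below:$u_3$] (f) at (0,0.55) {};
\draw (z)--(x)--(y)--(z) (z)--(d)--(e)--(f) (d)--(x) (d)--(y) (e)--(x) (e)--(y) (f)--(x) (f)--(y);
\node at (0,-0.8) {$\mathcal{C}_3$};
\end{scope}
\end{tikzpicture}
\caption{Three disks obtained from a triangle by inserting three vertices. The disks $\Delta_0$ and $\Delta_1$, each with an interior vertex of degree five ($u$ and $u_1$), are not reduced bottom; the disk $\mathcal{C}_3$ is.}
\label{fig:three}
\end{figure}

The proof has two parts. Sections~\ref{sec:order} and~\ref{sec:real} remove the algebra: a disk is reduced bottom exactly when its vertices can be placed at points of $\mathbb{Z}^3$ so that the triangles span a unimodular fan with convex support, and the surface formed by the triangles bends toward the origin along every interior edge. This criterion does not involve $\mathbf{k}$, and its proof does not use the two known facts quoted above. Section~\ref{sec:local} explains why bending is not free. Along an edge $vw$ it is measured by a sum of two integers, one attached to each end, and the integers at an interior vertex are tied together because they describe a smooth complete fan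 in the plane. A vertex of degree three contributes $-1$ along each of its edges, so each neighbor must contribute at least $4$; a vertex of degree five can make only one large contribution; and $u$ has two neighbors of degree three.

The remaining sections develop the method. Section~\ref{sec:glue} shows how the property passes to subdisks and how disks are glued. Section~\ref{sec:constr} constructs cones for several small disks. A count of edges in Section~\ref{sec:count} bounds the number of interior vertices of degree five. Sections~\ref{sec:stacked} and~\ref{sec:six} determine the reduced bottom disks among the iterated stellar subdivisions of a triangle and among the disks with at most six vertices; in particular, $\Delta_0$ is a counterexample with the least possible number of vertices. All statements hold over every field. We do not classify all reduced bottom disks.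

\subsection*{Conventions on disks}
Let $\Delta$ be a simplicial disk. Vertices and edges that lie in $\partial\Delta$ are \emph{boundary} vertices and edges; the other vertices are \emph{interior} and the other edges are \emph{non-boundary}. A \emph{chord} is a non-boundary edge that joins two boundary vertices. The number of boundary vertices is $B$, and the \emph{degree} of a vertex is the number of edges at it. We use the following standard facts.
\begin{enumerate}
\item[(D1)] A boundary edge lies in one triangle and a non-boundary edge in two. The boundary edges form a cycle of length $B\ge3$. The link of an interior vertex is a cycle.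
\item[(D2)] A nonempty set of triangles that contains, with each triangle, the triangles across its non-boundary edges is the set of all triangles.
\item[(D3)] A chord splits $\Delta$ into two disks that meet in the chord, and a cycle of three edges bounds a subdisk.
\end{enumerate}

\section{The order function and the bottom fan}\label{sec:order}

We write $\mathbb{R}_+=[0,\infty)$ and $\operatorname{cone}(S)$ for the cone generated by $S$. Let $C\ne0$ be a pointed rational cone and $M=C\cap\mathbb{Z}^d$. Replacing $\mathbb{R}^d$ by the span of $C$ and $\mathbb{Z}^d$ by its intersection with this span does not change $M$, so we assume $\dim C=d$.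

For $x\in M\setminus0$ let $\operatorname{ord}(x)$ be the largest $n$ such that $x$ is a sum of $n$ elements of $M\setminus0$, and put $\operatorname{ord}(0)=0$. The maximum exists because some integral functional is positive on $C\setminus0$, and its value at $x$ bounds $n$. The ideal $I^n$ is spanned by the $t^x$ with $\operatorname{ord}(x)\ge n$. Hence $\operatorname{gr}_I\mathbf{k}[M]$ has a basis $x^*$, $x\in M$, with $\deg x^*=\operatorname{ord}(x)$ and
\begin{equation}\label{eq:mult}
x^*y^*=\begin{cases}(x+y)^*&\text{if }\operatorname{ord}(x+y)=\operatorname{ord}(x)+\operatorname{ord}(y),\\ 0&\text{otherwise.}\end{cases}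
\end{equation}
So the algebra records where $\operatorname{ord}$ is additive. The function $\operatorname{ord}$ is hard to compute directly, and we compare it with piecewise linear functions, for which additivity is a matter of convexity.

A \emph{fan} is a finite set $\Sigma$ of pointed rational cones that contains all faces of its members and in which the intersection of two members is a face of each. Its \emph{support} is the union of its cones. If $r$ lies in the relative interior of $\tau\in\Sigma$, the cones that contain $r$ are those that have $\tau$ as a face; since the cones are closed and finite in number, these cover a neighborhood of $r$ in the support. Taking $\tau$ maximal, we see that a fan whose support is convex of dimension $d$ has only $d$-dimensional maximal cones. The fan is \emph{unimodular} if every maximal cone is generated by a basis of $\mathbb{Z}^d$.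

Let $\Sigma$ be a fan with convex $d$-dimensional support $D$. A function $h\colon D\to\mathbb{R}$ is \emph{strictly concave on $\Sigma$} if for every maximal cone $\sigma$ there is a linear functional $h_\sigma$ with $h_\sigma=h$ on $\sigma$ and $h_\sigma>h$ on $D\setminus\sigma$.

\begin{lemma}\label{lem:additive}
Let $h$ be strictly concave on a fan $\Sigma$ with support $C$.
\begin{enumerate}
\item[(a)] For $p,q\in C$ we have $h(p+q)\ge h(p)+h(q)$, with equality if and only if $p$ and $q$ lie in a common cone of $\Sigma$.
\item[(b)] If $h\ge1$ on $M\setminus0$, then $\operatorname{ord}\le h$ on $M$.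
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\sigma$ be a maximal cone that contains $p+q$. Then $h(p+q)=h_\sigma(p)+h_\sigma(q)\ge h(p)+h(q)$, and equality forces $p,q\in\sigma$. Conversely, $h$ is linear on each cone. (b) If $x=x_1+\dots+x_n$ with $x_i\in M\setminus0$, then $h(x)\ge\sum h(x_i)\ge n$ by (a).
\end{proof}

The next lemma produces Stanley--Reisner rings as associated graded algebras.

\begin{lemma}\label{lem:SR}
Let $\Sigma$ be a unimodular fan with support $C$, let $V$ be the set of primitive generators of its rays, and let $\Delta_\Sigma$ be the simplicial complex of the subsets of $V$ that generate a cone of $\Sigma$. Suppose that the function $h$ that is linear on each cone and equals $1$ on $V$ is strictly concave on $\Sigma$. Then $\mathbf{k}[\Delta_\Sigma]\cong\operatorname{gr}_I\mathbf{k}[M]$ as graded algebras.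
\end{lemma}

\begin{proof}
A point $x\in M$ lies in the relative interior of exactly one cone $\operatorname{cone}(\tau)$, $\tau\in\Delta_\Sigma$. As $\tau$ is part of a basis of $\mathbb{Z}^d$, we have $x=\sum_{v\in\tau}n_vv$ with unique positive integers $n_v$. Thus $\operatorname{ord}(x)\ge\sum n_v=h(x)$ and $h\ge1$ on $M\setminus0$, so $\operatorname{ord}=h$ by Lemma~\ref{lem:additive}(b). By \eqref{eq:mult} and Lemma~\ref{lem:additive}(a), $x^*y^*$ equals $(x+y)^*$ if $x,y$ lie in a common cone and $0$ otherwise. On the other side, $\mathbf{k}[\Delta_\Sigma]$ has as a basis the monomials $\prod X_v^{n_v}$ whose support is a face, and a product of two of them is nonzero exactly when the union of the supports is a face. So $\prod X_v^{n_v}\mapsto(\sum n_vv)^*$ is a bijection of bases that respects degrees and products.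
\end{proof}

For the converse direction we are given only the cone, and we must find the fan and the function. The bottom complex provides both. Recall that $M$ has a finite generating set $H\subset M\setminus 0$ (Gordan's lemma), which also generates the cone $C$. We have
\[
P:=\operatorname{conv}(M\setminus0)=\operatorname{conv}(H)+C .
\]
Indeed, every nonzero element of $M$ lies in $H+M$; and a point $m+\sum_{j}\lambda_jm_j$ with $m,m_j\in H$, $\lambda_j\ge0$, is a convex combination of the points $m+\sum_j n_jm_j$ with $n_j\in\{\lfloor\lambda_j\rfloor,\lfloor\lambda_j\rfloor+1\}$. So $P$ is a polyhedron with recession cone $C$, its vertices lie in $H$, and $P\subset C\setminus0$ because $C$ is pointed.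

\begin{lemma}\label{lem:bottom}
\begin{enumerate}
\item[(a)] For every nonempty compact face $F$ of $P$ there is a linear functional $g_F$ with $g_F=1$ on $F$ and $g_F>1$ on $P\setminus F$.
\item[(b)] Every ray $\mathbb{R}_+x$ with $0\ne x\in C$ meets the union $|\mathbb{B}(C)|$ of the compact faces in exactly one point, the first point of the ray in $P$.
\item[(c)] The cones over the compact faces of $P$ form a fan $\Sigma_C$ with support $C$. Define $h(0)=0$ and, for $x\ne 0$, define $h(x)>0$ by $x/h(x)\in|\mathbb{B}(C)|$. Then $h=g_F$ on $\operatorname{cone}(F)$ and $h<g_F$ on $C\setminus\operatorname{cone}(F)$, so $h$ is strictly concave on $\Sigma_C$; and $h\ge1$ on $M\setminus0$.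
\end{enumerate}
\end{lemma}

\begin{proof}
Every proper face of $P$ is the set where some linear functional $g$ attains its minimum $c$ on $P$. Since $P+C=P$, such a $g$ is nonnegative on $C$, and so $c\ge0$.

(a) As $P$ is unbounded, $F$ is proper; take $g$ and $c$ for $F$. If $g(r)=0$ for some $0\ne r\in C$, then $F+\mathbb{R}_+r\subset F$, against compactness. So $g>0$ on $C\setminus0\supset P$, hence $c>0$, and $g_F=g/c$ serves.

(b) If $z\in F$ for a compact face $F$, then $g_F(tz)<1$ for $t<1$, so $z$ is the first point of its ray in $P$. It remains to show that the first point exists and lies in a compact face. Write $x=\sum\lambda_jm_j$ with $m_j\in H$, $\lambda_j\ge0$; then $x/\sum\lambda_j\in P$. Since $P$ is closed and $0\notin P$, the ray has a first point $z$ in $P$. It is a boundary point, so it lies in the relative interior of a proper face $G$; take $g$ and $c$ for $G$. If $c=0$, then $2z=z+z\in P$ and $g(2z)=0$, so $2z\in G$; as $z$ is in the relative interior, $(1-\varepsilon)z\in G$ for small $\varepsilon>0$, against the choice of $z$. So $c>0$. If $G$ were unbounded, there would be $0\ne r\in C$ with $g(r)=0$. The face $C\cap\{g=0\}$ of $C$ would be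 nonzero, so it would contain a generator $m\in H\subset P$, and $g(m)=0<c$ is a contradiction.

(c) The polytope $F$ lies in the hyperplane $g_F=1$ and has lattice vertices, so $\operatorname{cone}(F)$ is a pointed rational cone whose faces are the cones over the faces of $F$ (the empty face gives $0$). By (b), $\operatorname{cone}(F)\cap\operatorname{cone}(F')=\operatorname{cone}(F\cap F')$ and the cones cover $C$. For $x\ne0$ we have $x/h(x)\in P$, so $g_F(x)\ge h(x)$, with equality if and only if $x/h(x)\in F$, that is, $x\in\operatorname{cone}(F)$. A point $x\in M\setminus0$ lies in $P$, so the first point $x/h(x)$ satisfies $1/h(x)\le1$.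
\end{proof}

An abstract isomorphism $\mathbf{k}[\Delta]\cong\operatorname{gr}_I\mathbf{k}[M]$ need not send variables to basis elements $x^*$. What it preserves is the set of minimal primes, and that is enough. Recall that $\mathbf{k}[\Delta]$ is reduced and that its minimal primes are $\mathfrak{p}_F=(X_v:v\notin F)$ for the facets (maximal faces) $F$ of $\Delta$, with $\mathbf{k}[\Delta]/\mathfrak{p}_F=\mathbf{k}[X_v:v\in F]$.

\begin{lemma}\label{lem:determine}
If $\mathbf{k}[\Delta]\cong\mathbf{k}[\Delta']$ as graded algebras, then $\Delta\cong\Delta'$.
\end{lemma}

\begin{proof}
The isomorphism matches the minimal primes, so we can number the facets $F_1,\dots,F_m$ of $\Delta$ and $F'_1,\dots,F'_m$ of $\Delta'$ with $\mathfrak{p}_{F_i}$ corresponding to $\mathfrak{p}_{F'_i}$. For $\emptyset\ne S\subset\{1,\dots,m\}$ the degree-one part of $\mathbf{k}[\Delta]/\sum_{i\in S}\mathfrak{p}_{F_i}$ has dimension $|\bigcap_{i\in S}F_i|$, so $|\bigcap_{i\in S}F_i|=|\bigcap_{i\in S}F'_i|$. Call $\{i:v\in F_i\}$ the \emph{type} of the vertex $v$; it is nonempty. The number $|\bigcap_{i\in S}F_i|$ is the sum, over $S'\supset S$, of the numbers of vertices of type $S'$. By descending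 induction on $|S|$, the two complexes have equally many vertices of each type. A type-preserving bijection of the vertices maps $F_i$ onto $F_i'$ for all $i$.
\end{proof}

\section{Realizations}\label{sec:real}

Strict concavity is a global condition. To work with it we reduce it to one inequality for each pair of adjacent maximal cones. A \emph{wall} of a fan in $\mathbb{R}^d$ is a cone of dimension $d-1$.

\begin{lemma}\label{lem:localglobal}
Let $\Sigma$ be a fan with convex $d$-dimensional support $D\subset\mathbb{R}^d$, and let $h\colon D\to\mathbb{R}$ agree on each maximal cone $\sigma$ with a linear functional $h_\sigma$. Suppose that whenever two maximal cones $\sigma\neq\sigma'$ share a wall, $h_\sigma(w')>h(w')$ for some $w'\in\sigma'$. Then $h$ is strictly concave on $\Sigma$.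
\end{lemma}

\begin{proof}
If $\sigma,\sigma'$ share a wall, then $h_\sigma-h_{\sigma'}$ vanishes on the hyperplane spanned by the wall and is positive at $w'$, so it is positive on the open side that contains the interior of $\sigma'$. Fix a maximal cone $\sigma$ and $q\in D\setminus\sigma$. Choose $p$ in the interior of $\sigma$ outside the following finitely many proper subspaces: the spans of the walls, and the spans of $\tau\cup\{q\}$ for the cones $\tau$ of dimension at most $d-2$. The half-open segment $[p,q)$ lies in the interior of $D$. It meets no cone $\tau$ of dimension at most $d-2$, since $(1-t)p+tq\in\tau$ with $t<1$ would put $p$ in the span of $\tau\cup\{q\}$. It meets the span of each wall in at most one point. So it passes through finitely many walls, each at a relative interior point, where it goes from a maximal cone $\rho$ on one side into the maximal cone $\rho'$ on the other; there $(h_\rho-h_{\rho'})(q-p)>0$. Thus the continuous piecewise linear function $t\mapsto(h-h_\sigma)(p+t(q-p))$ on $[0,1]$ vanishes near $0$, and its slope drops at each crossing. There is a crossing with $t<1$ because $\sigma$ is closed and $q\notin\sigma$. Hence $h(q)<h_\sigma(q)$.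
\end{proof}

\begin{remark}[Paths]\label{rem:paths}
We shall use three times the following observation: \emph{if $w_0,\dots,w_j\in\mathbb{R}^2$ satisfy $\det(w_0,w_m)>0$ for $1\le m\le j$ and $\det(w_m,w_{m+1})>0$ for $1\le m<j$, then they occur in counterclockwise order within an angle less than $\pi$.} Indeed, the angles $\theta_m$ from $w_0$ to $w_m$ lie in $(0,\pi)$, and $\sin(\theta_{m+1}-\theta_m)>0$ gives $\theta_{m+1}>\theta_m$.

Let $f_{-1}=-1$, $f_0=0$, $f_{i+1}=3f_i-f_{i-1}$, so that $f_1=1$, $f_2=3$, $f_3=8$. The differences $d_i=f_{i+1}-f_i$ satisfy $d_{-1}=d_0=1$ and $d_{i+1}=3d_i-d_{i-1}$, so by induction $1\le d_{i-1}\le d_i$ for $i\ge0$. Put $v_i=(-f_{i-1},f_i)$. Then $v_0=e_1$, $v_1=e_2$ and $v_{i-1}+v_{i+1}=3v_i$, whence $\det(v_i,v_{i+1})=\det(v_{i-1},v_i)=1$; also $\det(v_0,v_i)=f_i>0$ for $i\ge1$. By the observation, the cones $\sigma_i=\operatorname{cone}(v_i,v_{i+1})$, $0\le i<k$, and their faces form a unimodular fan with support $\operatorname{cone}(v_0,v_k)$. For the function $h$ of Lemma~\ref{lem:SR} we get $h_{\sigma_{i-1}}(v_{i+1})=h_{\sigma_i}(v_{i-1})=3-1>1$. By Lemmas~\ref{lem:localglobal} and~\ref{lem:SR}, the path with $k$ edges is reduced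 bottom for every $k\geq 1$.
\end{remark}

We now set up the same picture one dimension higher. Let the vertices of a disk $\Delta$ be assigned vectors of $\mathbb{Z}^3$, denoted by the same letters, and consider the condition
\begin{enumerate}
\item[(R1)] for every triangle $xyz$ the vectors $x,y,z$ form a basis of $\mathbb{Z}^3$; we have $\operatorname{cone}(\tau)\cap\operatorname{cone}(\tau')=\operatorname{cone}(\tau\cap\tau')$ for all faces $\tau,\tau'$ of $\Delta$; and the union $C$ of the cones $\operatorname{cone}(\tau)$ is a pointed convex cone.
\end{enumerate}
Under (R1) the cones $\operatorname{cone}(\tau)$ form a unimodular fan $\Sigma$ with support $C$ and $\Delta_\Sigma=\Delta$. Let $vw$ be a non-boundary edge, lying in the triangles $vwx$ and $vwy$. Since $v,w,x$ and $v,w,y$ are bases, $y\in\pm x+\mathbb{Z}v+\mathbb{Z}w$; the sign is minus, because otherwise the two cones would lie on the same side of their common wall and overlap. So there are unique integers $b_v(w)$ and $b_w(v)$ with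
\begin{equation}\label{eq:wall}
x+y=b_v(w)\,w+b_w(v)\,v .
\end{equation}
The notation anticipates Section~\ref{sec:local}: $b_v(w)$ is the coefficient that survives modulo $v$.

\begin{definition}\label{def:real}
A \emph{realization} of $\Delta$ is an assignment of vectors of $\mathbb{Z}^3$ to the vertices that satisfies (R1) and
\begin{enumerate}
\item[(R2)] $b_v(w)+b_w(v)\ge3$ for every non-boundary edge $vw$.
\end{enumerate}
It is \emph{strict} if every facet of $C$ is the cone over a single boundary edge of $\Delta$; equivalently, every boundary vertex spans an extreme ray of $C$. The disk is \emph{strictly realizable} if it has a strict realization.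
\end{definition}

The functional $g$ with $g(v)=g(w)=g(x)=1$ has $g(y)=b_v(w)+b_w(v)-1$ by \eqref{eq:wall}. This is an integer, so (R2) says exactly that $g(y)>1$: the vertex $y$ lies strictly beyond the plane of the triangle $vwx$, as seen from the origin. In Example~\ref{ex:hyper}(c) the edge $ux$ has $y+z=au-x$, and (R2) is the condition $a\ge4$ found there.

We often pass to a \emph{cross-section}. Choose a functional $\lambda$ that is positive on $C\setminus0$ and let $K=C\cap\{\lambda=1\}$, a convex polygon. By (R1), the map that sends $v$ to $v/\lambda(v)$ and is affine on simplices is a homeomorphism from $|\Delta|$ onto $K$. It maps $\partial\Delta$ onto $\partial K$, so interior vertices lie in the interior of $C$.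

\begin{proposition}\label{prop:criterion}
A simplicial disk is reduced bottom if and only if it has a realization.
\end{proposition}

\begin{proof}
Suppose that $\Delta$ has a realization, and let $h$ be linear on the cones of $\Sigma$ with value $1$ at the vertices. Two maximal cones that share a wall come from triangles $vwx$, $vwy$, and (R2) gives $h_{\operatorname{cone}(v,w,x)}(y)\ge2>h(y)$, and likewise with $x,y$ exchanged. By Lemma~\ref{lem:localglobal}, $h$ is strictly concave on $\Sigma$, and Lemma~\ref{lem:SR} gives $\mathbf{k}[\Delta]\cong\operatorname{gr}_I\mathbf{k}[M]$.

Conversely, let $R=\operatorname{gr}_I\mathbf{k}[M]$ be isomorphic to $\mathbf{k}[\Delta]$ as a graded algebra. Then $C\ne0$, and we assume $\dim C=d$ and use the notation of Lemma~\ref{lem:bottom}. We show that the vertices of $\mathbb{B}(C)$ give a realization.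

\emph{Step 1: $\operatorname{ord}=h$ on $M$.} This is where reducedness enters; in Example~\ref{ex:hyper}(b) one has $\operatorname{ord}(w)=1$ and $h(w)=3/2$. Lemma~\ref{lem:additive}(b) gives $\operatorname{ord}\le h$. Let $0\ne x\in M$ lie in $\operatorname{cone}(F)$. By Carath\'eodory's theorem $x$ is a nonnegative combination of linearly independent vertices $v_i$ of $F$; the coefficients are rational, so $Nx=\sum n_iv_i$ with integers $N\ge1$, $n_i\ge0$. Then $\operatorname{ord}(Nx)\ge\sum n_i=h(Nx)$, and so $\operatorname{ord}(Nx)=Nh(x)$. The element $(x^*)^N$ is the class of $t^{Nx}$ in degree $N\operatorname{ord}(x)$. It is nonzero because $R$ is reduced, and this means $\operatorname{ord}(Nx)=N\operatorname{ord}(x)$. Hence $\operatorname{ord}(x)=h(x)$. By \eqref{eq:mult} and Lemma~\ref{lem:additive}(a), $x^*y^*=(x+y)^*$ if $x,y$ lie in a common cone of $\Sigma_C$, and $x^*y^*=0$ otherwise.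

\emph{Step 2: the minimal primes of $R$.} For a maximal compact face $F$ put $M_F=M\cap\operatorname{cone}(F)$, and let $\mathfrak{q}_F$ be the span of the $x^*$ with $x\notin M_F$. This is an ideal: if $x\notin M_F$ and $x+y\in M_F$, then $h(x+y)=g_F(x)+g_F(y)>h(x)+h(y)$, so $x^*y^*=0$. The quotient $R/\mathfrak{q}_F$ is the monoid algebra $\mathbf{k}[M_F]$, graded by $g_F$, which is a domain. The primes $\mathfrak{q}_F$ have intersection zero, since the cones cover $C$, and none contains another. So they are the minimal primes of $R$.

\emph{Step 3: unimodularity.} The facets of $\Delta$ are triangles, so by Step~2 each $\mathbf{k}[M_F]$ is isomorphic, as a graded algebra, to a polynomial ring in three variables of degree one. The cone $\operatorname{cone}(F)$ has dimension $d$, so $M_F$ generates the group $\mathbb{Z}^d$: for $z\in\mathbb{Z}^d$ and a lattice point $m$ in the interior of the cone, $z+Nm\in M_F$ for large $N$. Comparing the transcendence degrees of the fraction fields gives $d=3$. The elements of degree one in $M_F$ are the points of $F\cap\mathbb{Z}^3$, so there are exactly three of them. As $F$ is a polygon with lattice vertices, it is a triangle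 $v_1v_2v_3$. The algebra $\mathbf{k}[M_F]$ is generated in degree one, so $v_1,v_2,v_3$ generate $M_F$, hence the group $\mathbb{Z}^3$, and they form a basis.

\emph{Step 4: the two conditions.} By Step~3 the fan $\Sigma_C$ is unimodular, and $h$ is the function of Lemma~\ref{lem:SR}. So $\mathbf{k}[\Delta]\cong R\cong\mathbf{k}[\Delta_{\Sigma_C}]$, and Lemma~\ref{lem:determine} gives $\Delta\cong\Delta_{\Sigma_C}$. This isomorphism assigns vectors to the vertices of $\Delta$, and (R1) holds. If the edge $vw$ lies in the triangles $F=vwx$ and $vwy$, then $y\in P\setminus F$, so $g_F(y)>1$, which is (R2).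
\end{proof}

From here on the field plays no role, and ``reduced bottom'' means ``has a realization''.

\section{The fan at an interior vertex}\label{sec:local}

Fix a realization of $\Delta$ and an interior vertex $v$ with link cycle $w_1,\dots,w_n$ (indices modulo $n$). Let $\bar w_i$ be the image of $w_i$ in $\mathbb{Z}^3/\mathbb{Z}v\cong\mathbb{Z}^2$. The cones $\operatorname{cone}(v,w_i,w_{i+1})$ cover a neighborhood of $v$ in $\mathbb{R}^3$ and have disjoint interiors. For $p\in\mathbb{R}^3$ and small $\varepsilon>0$, the point $v+\varepsilon p$ lies in $\operatorname{cone}(v,w_i,w_{i+1})$ if and only if $\bar p\in\operatorname{cone}(\bar w_i,\bar w_{i+1})$. So the cones $\operatorname{cone}(\bar w_i,\bar w_{i+1})$ cover the plane once, and consecutive vectors $\bar w_i,\bar w_{i+1}$ form a basis. Such a configuration is a \emph{smooth complete fan} in $\mathbb{Z}^2$. We orient the plane so that $\det(\bar w_i,\bar w_{i+1})=1$ for all $i$. Reducing \eqref{eq:wall} for the edge $vw_i$ modulo $v$ gives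
\[
\bar w_{i-1}+\bar w_{i+1}=b_v(w_i)\,\bar w_i .
\]
Thus the numbers $b_v(w_1),\dots,b_v(w_n)$ are the invariants of a smooth complete fan. At a boundary vertex the link does not close up, and no such constraint arises.

We call the edge $vw$ \emph{low at $v$}, or $w$ a \emph{low neighbor} of $v$, if $v$ is interior and $b_v(w)\le1$; if $v$ is interior and $b_v(w)\ge2$, we say \emph{high}. The threshold is chosen so that (R2) gives:
\begin{equation}\label{eq:low}
\text{an edge that joins two interior vertices is low at no more than one end.}
\end{equation}
The following lemma says that low edges are nevertheless plentiful. We call a ray of a smooth complete fan low if $b_i\le1$ and high otherwise.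

\begin{lemma}\label{lem:fans}
Let $w_1,\dots,w_n$ be the generators of a smooth complete fan in $\mathbb{Z}^2$, with $\det(w_i,w_{i+1})=1$ and $w_{i-1}+w_{i+1}=b_iw_i$.
\begin{enumerate}
\item[(a)] If $n=3$, then $b_1=b_2=b_3=-1$.
\item[(b)] If $n=4$, then the cyclic sequence $(b_i)$ is $(0,m,0,-m)$ for some $m\in\mathbb{Z}$.
\item[(c)] If $n=5$, then at most one ray is high.
\item[(d)] For every $n$, at least three rays are low.
\end{enumerate}
\end{lemma}

\begin{proof}
In (a)--(c) take $w_1=(1,0)$, $w_2=(0,1)$. Then $w_3=b_2w_2-w_1=(-1,b_2)$ and $w_n=b_1w_1-w_2=(b_1,-1)$.

(a) Here $w_3=w_n$, so $b_1=b_2=-1$, and $b_3=-1$ by symmetry.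

(b) We have $1=\det(w_3,w_4)=1-b_1b_2$, so $b_1b_2=0$, and by symmetry $b_ib_{i+1}=0$ for all $i$. If $b_1$ or $b_3$ is nonzero, then $b_2=b_4=0$; so after a cyclic shift of the indices $b_1=b_3=0$. Then $w_4=-w_2$, and $b_2w_2=w_1+w_3=b_4w_4=-b_4w_2$.

(c) Suppose first that two non-adjacent rays are high. In a $5$-cycle they have a common neighbor, so we may assume that $\beta=b_2$ and $\gamma=b_5$ are at least $2$. With $k=b_1$ we have $w_4=\gamma w_5-w_1=(\gamma k-1,-\gamma)$, and
\[
1=\det(w_3,w_4)=\beta+\gamma-\beta\gamma k .
\]
So $\beta$ divides $\gamma-1>0$ and $\gamma$ divides $\beta-1>0$. This gives $\beta<\gamma$ and $\gamma<\beta$, a contradiction. Suppose next that two adjacent rays are high, say $b_1,b_2\ge2$, and let $w_4=(x,y)$. The conditions $\det(w_3,w_4)=\det(w_4,w_5)=1$ read $-y-b_2x=1$ and $-x-b_1y=1$. Eliminating $y$ gives $x=-(b_1-1)/(b_1b_2-1)$, which lies strictly between $-1$ and $0$ and is not an integer.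

(d) We claim that if all rays strictly between two distinct rays, counted counterclockwise, are high, then the counterclockwise angle from the first to the second is less than $\pi$. Number the rays of the arc $w_0,\dots,w_j$ and put $\delta_m=\det(w_0,w_m)$. Then $\delta_0=0$, $\delta_1=1$, and $\delta_{m+1}=b_m\delta_m-\delta_{m-1}$ with $b_m\ge2$ for $1\le m<j$. By induction $\delta_m\ge1$ and $\delta_{m+1}-\delta_m\ge\delta_m-\delta_{m-1}\ge1$. So $\delta_1,\dots,\delta_j>0$, and the observation in Remark~\ref{rem:paths} proves the claim. If at most two rays were low, we could choose two distinct rays among which all low rays occur. Both arcs between them would have angle less than $\pi$, while the two angles add up to $2\pi$.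
\end{proof}

A vertex $P$ of degree three is the most demanding neighbor: by Lemma~\ref{lem:fans}(a) and (R2), each neighbor $w$ of $P$ has $b_w(P)\ge4$. An interior vertex of degree four can meet one such demand, with $m\ge4$ in Lemma~\ref{lem:fans}(b). In $\Delta_0$ two demands meet at a vertex of degree five.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Suppose that $\Delta_0$ has a realization. The link of $P$ is the cycle $A,B,u$, so $b_P(u)=-1$ by Lemma~\ref{lem:fans}(a), and (R2) gives $b_u(P)\ge4$. The link of $Q$ is the cycle $A,C,u$, so $b_u(Q)\ge4$ for the same reason. The link of $u$ is the $5$-cycle $A,P,B,C,Q$, so the fan at $u$ has five rays of which two are high. This contradicts Lemma~\ref{lem:fans}(c). By Proposition~\ref{prop:criterion}, $\Delta_0$ is not reduced bottom.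
\end{proof}

\begin{remark}\label{rem:R1}
Condition (R1) alone is no obstruction. Take a basis $A,B,C$ and put $u=A+B+C$, $P=u+A+B$, $Q=u+A+C$; replacing one vector of a basis by the sum of all three gives a basis, so (R1) holds. Here $A+B=P-u$, so $b_u(P)+b_P(u)=0$. The proof shows that no assignment with (R1) has both $b_u(P)+b_P(u)\ge1$ and $b_u(Q)+b_Q(u)\ge1$, which is much less than (R2) asks.
\end{remark}

\section{Subdisks and gluing}\label{sec:glue}

A subdisk inherits the fan and (R2) from a realization; what may be lost is the convexity of the support. Parts (a) and (b) below are two cases in which convexity is automatic. Part (c) goes the other way and makes precise the idea that one can bend freely along an edge with no interior end.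

\begin{theorem}\label{thm:glue}
Let $\Delta$ be a simplicial disk.
\begin{enumerate}
\item[(a)] If $\Delta$ is reduced bottom and $x,y,z$ is a cycle of three edges of $\Delta$, then the subdisk bounded by it is reduced bottom.
\item[(b)] If a chord splits $\Delta$ into disks $\Delta_1,\Delta_2$ and $\Delta$ is reduced bottom, then so are $\Delta_1$ and $\Delta_2$.
\item[(c)] If a chord splits $\Delta$ into strictly realizable disks $\Delta_1,\Delta_2$, then $\Delta$ is strictly realizable.
\end{enumerate}
\end{theorem}

\begin{proof}
(a), (b) Take a realization and identify $|\Delta|$ with a cross-section $K$. The three edges in (a) are segments that meet only in their endpoints, so $x,y,z$ are not collinear, and the subdisk is the triangle $\operatorname{conv}(x,y,z)$. The chord in (b) is a segment with endpoints in $\partial K$ whose other points are interior, so it is the intersection of $K$ with a line, and $\Delta_1,\Delta_2$ are the two convex polygons into which the line cuts $K$. In each case the subdisk is convex in $K$, so the cones over its faces satisfy (R1). A non-boundary edge of the subdisk lies in the same two triangles as in $\Delta$, so (R2) holds.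

(c) Let $v_1v_2$ be the chord and $v_1v_2t_i$ the triangle of $\Delta_i$ on it. Take strict realizations with cones $C_1,C_2$. Applying elements of $GL_3(\mathbb{Z})$, we may assume $v_1=e_1$, $v_2=e_2$ in both, $t_1=e_3$ and $t_2=-e_3$. Let $\zeta$ be the third coordinate. The boundary edge $v_1v_2$ of $\Delta_i$ lies in a facet of $C_i$, and by strictness this facet is $W=\operatorname{cone}(v_1,v_2)$. Hence $C_1\subset\{\zeta\ge0\}$, $C_2\subset\{\zeta\le0\}$, $C_i\cap\{\zeta=0\}=W$, and all vertices other than $v_1,v_2$ have $\zeta\ne0$.

The union $C_1\cup C_2$ need not be convex. We fold $C_2$ toward the direction $s=v_1+v_2$ by the shear $\varphi(p)=p-N\zeta(p)s$, which lies in $GL_3(\mathbb{Z})$, fixes the plane $\zeta=0$ pointwise, preserves $\zeta$, and has inverse $\varphi^{-1}(p)=p+N\zeta(p)s$. Let $\ell$ run over functionals that define the facets of $C_1$ other than $W$, and $\ell'$ over functionals that define the facets of $C_2$ other than $W$, so that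
\[
C_1=\{\zeta\ge0,\ \text{all }\ell\ge0\},\qquad \varphi C_2=\{\zeta\le0,\ \text{all }\ell'\varphi^{-1}\ge0\}.
\]
The point $s$ is in the relative interior of $W$ and so in no other facet: $\ell(s)>0$ and $\ell'(s)>0$. For a vertex $w\ne v_1,v_2$ of $\Delta_2$ we have $\ell(\varphi w)=\ell(w)+N|\zeta(w)|\,\ell(s)$, and for a vertex $w\ne v_1,v_2$ of $\Delta_1$ we have $\ell'(\varphi^{-1}w)=\ell'(w)+N\zeta(w)\,\ell'(s)$. Choose $N\ge2$ so large that all these finitely many numbers are positive. Since $\ell$ and $\ell'\varphi^{-1}$ are nonnegative at $v_1,v_2$, it follows that
\begin{equation}\label{eq:pos}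
\ell>0\ \text{ on }\ \varphi C_2\setminus W,\qquad \ell'\varphi^{-1}>0\ \text{ on }\ C_1\setminus W .
\end{equation}

Let $D$ be the convex cone defined by all inequalities $\ell\ge0$ and $\ell'\varphi^{-1}\ge0$. By \eqref{eq:pos}, $C_1\cup\varphi C_2\subset D$, and the descriptions of $C_1$ and $\varphi C_2$ give $D\cap\{\zeta\ge0\}\subset C_1$ and $D\cap\{\zeta\le0\}\subset\varphi C_2$. So $D=C_1\cup\varphi C_2$. The cone $D$ is pointed. For let $p,-p\in D$. If $\zeta(p)=0$, then $\pm p\in W$ and $p=0$. Otherwise we may assume $\zeta(p)>0$; then $-p\in\varphi C_2\setminus W$, so $\ell(-p)>0$, against $\ell(p)\ge0$.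

Assign to the vertices of $\Delta_1$ their vectors and to those of $\Delta_2$ the images under $\varphi$. Since $C_1\cap\varphi C_2=W$, for faces $\tau_i$ of $\Delta_i$ the cones over $\tau_1$ and $\tau_2$ meet in the cone over $\tau_1\cap\tau_2\subset\{v_1,v_2\}$, so (R1) holds with support $D$. The map $\varphi$ preserves the relations \eqref{eq:wall} in $\Delta_2$, and for the chord $t_1+\varphi t_2=Nv_1+Nv_2$ with $2N\ge3$; so (R2) holds. Finally, every facet of $D$ has the form $D\cap\{\ell=0\}$ or $D\cap\{\ell'\varphi^{-1}=0\}$. By \eqref{eq:pos} and $W\subset C_1$, the first set equals $C_1\cap\{\ell=0\}$, and by \eqref{eq:pos} and $W\subset\varphi C_2$, the second equals $\varphi(C_2\cap\{\ell'=0\})$. Each is the cone over one boundary edge of $\Delta$.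
\end{proof}

Strictness is used to ensure that no third vertex lies in the plane $\zeta=0$. Such a vertex would be fixed by the shear for every $N$, and \eqref{eq:pos} could not be forced.

\begin{corollary}\label{cor:glue}
\begin{enumerate}
\item[(i)] Every disk without interior vertices is strictly realizable.
\item[(ii)] Every simplicial disk ceases to be, or fails to become, reduced bottom after three suitable stellar subdivisions of triangles; that is, the resulting disk is not reduced bottom.
\item[(iii)] For every $B\ge3$ there are disks with $B$ boundary vertices that are not reduced bottom.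
\end{enumerate}
\end{corollary}

\begin{proof}
(i) A single triangle is strictly realized by a basis. If there is more than one triangle, there is a non-boundary edge by (D2); it is a chord, and the two pieces have fewer triangles and no interior vertices. Use induction and Theorem~\ref{thm:glue}(c). (ii) Insert three vertices in one triangle so that it becomes $\Delta_0$, and use Theorems~\ref{thm:glue}(a) and~\ref{thm:main}. (iii) Apply (ii) to a triangulated $B$-gon; inserting vertices does not change $B$.
\end{proof}

\section{Constructing realizations}\label{sec:constr}

\subsection*{Wheels}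
With one interior vertex $v$ the numbers $b_v(w_i)$ are prescribed by a plane fan, but the numbers $b_{w_i}(v)$ at the boundary vertices can be made as large as we like, subject to two linear conditions.

\begin{lemma}\label{lem:wheel}
For every $B\ge3$ the \emph{wheel}, the cone over a $B$-gon with one interior vertex, is strictly realizable.
\end{lemma}

\begin{proof}
Start from $e_1,e_2,-e_1-e_2$ and insert, $B-3$ times, the sum of two adjacent generators. This gives a smooth complete fan $w_1,\dots,w_B$ in $\mathbb{Z}^2$ with invariants $b_i$ and cones $\sigma_i=\operatorname{cone}(w_i,w_{i+1})$. We look for vectors $v=(0,0,1)$ and $\tilde w_i=(w_i,h_i)$ with $h_i\in\mathbb{Z}$. They satisfy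
\[
\tilde w_{i-1}+\tilde w_{i+1}=b_i\tilde w_i+a_iv,\qquad\text{where}\quad a_i=h_{i-1}+h_{i+1}-b_ih_i ,
\]
so we ask which vectors $(a_i)$ occur. The linear map $(h_i)\mapsto(a_i)$ on $\mathbb{Q}^B$ has a symmetric matrix. An element of the kernel is determined by $h_1,h_2$, so the kernel has dimension at most two; it contains the two-dimensional space of the vectors $(\phi(w_i))_i$ with $\phi$ linear, so it equals this space. The image is the orthogonal complement of the kernel, namely $\{(a_i):\sum a_iw_i=0\}$.

The lattice point $-\sum w_i$ lies in some $\sigma_j$, so it is a nonnegative integer combination of the $w_i$. This yields integers $l_i\ge1$ with $\sum l_iw_i=0$. Put $a_i=Nl_i$ with $N\ge1$ so large that $a_i+b_i\ge3$ for all $i$, and let $(h_i)$ be a rational solution. Subtracting an element of the kernel, we get $h_1=h_2=0$, and then the recursion $h_{i+1}=a_i+b_ih_i-h_{i-1}$ shows that all $h_i$ are integers.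

Let $h\colon\mathbb{R}^2\to\mathbb{R}$ agree on $\sigma_i$ with the functional $\phi_i$ given by $\phi_i(w_i)=h_i$, $\phi_i(w_{i+1})=h_{i+1}$. Then $\phi_{i-1}(w_{i+1})=b_ih_i-h_{i-1}=h_{i+1}-a_i<h_{i+1}$ and $\phi_i(w_{i-1})=h_{i-1}-a_i<h_{i-1}$. Lemma~\ref{lem:localglobal}, applied to $-h$, shows that $h>\phi_i$ outside $\sigma_i$. So
\[
C=\{(p,t):t\ge h(p)\}=\{(p,t):t\ge\phi_i(p)\text{ for all }i\}
\]
is a convex cone. We have $\operatorname{cone}(v,\tilde w_i,\tilde w_{i+1})=\{(p,t):p\in\sigma_i,\ t\ge\phi_i(p)\}$; these cones cover $C$, they intersect as the triangles of the wheel do, and they are unimodular since $\det(\tilde w_i,\tilde w_{i+1},v)=\det(w_i,w_{i+1})=1$. The facets of $C$ are the sets $C\cap\{t=\phi_i(p)\}=\operatorname{cone}(\tilde w_i,\tilde w_{i+1})$. If $\pm(p,t)\in C$, then $h(p)+h(-p)\le0$; but $0\ne p\in\sigma_i$ gives $-p\notin\sigma_i$ and $h(-p)>\phi_i(-p)=-h(p)$. So $p=0$, and then $t=0$: the cone is pointed. Condition (R2) is $a_i+b_i\ge3$.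
\end{proof}

\subsection*{A determinant test}
For disks given by explicit vectors, the laborious part of (R1) is that the cones do not overlap. A winding number argument reduces this to signs of determinants. An \emph{orientation} of $\Delta$ is a choice of cyclic orders on the triangles such that every non-boundary edge is traversed in opposite directions by its two triangles; the boundary edges then form a directed cycle.

\begin{lemma}\label{lem:det}
Let the vertices of an oriented disk $\Delta$ be assigned vectors of $\mathbb{Z}^3$, and let $z_1,\dots,z_B$ be the boundary vertices in the induced cyclic order. Suppose that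
\begin{enumerate}
\item[(a)] some linear functional $\lambda$ is positive on all vertices;
\item[(b)] $\det(x,y,z)=1$ for every oriented triangle $(x,y,z)$;
\item[(c)] $\det(z_i,z_{i+1},z_j)>0$ for all $i$ and all $j\ne i,i+1$.
\end{enumerate}
Then (R1) holds with $C=\operatorname{cone}(z_1,\dots,z_B)$, and every facet of $C$ is the cone over one boundary edge. Moreover, (b) holds as soon as one oriented triangle has determinant $1$ and $x+y\in\mathbb{Z}v+\mathbb{Z}w$ for every non-boundary edge $vw$ with triangles $vwx$, $vwy$.
\end{lemma}

\begin{proof}
For the last claim, adjacent oriented triangles have the form $(v,w,x)$, $(w,v,y)$, and $\det(w,v,y)=\det(w,v,-x)=\det(v,w,x)$; now use (D2).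

Let $E$ be the plane $\lambda=1$, oriented so that $a,b,c\in E$ are in counterclockwise position when $\det(a,b,c)>0$. Let $f\colon|\Delta|\to E$ send $v$ to $v/\lambda(v)$ and be affine on simplices. By (a) and (b), $f$ maps each oriented triangle to a nondegenerate counterclockwise triangle.

\emph{The boundary.} Let $K$ be the convex hull of the points $f(z_i)$. By (c) these points are distinct, and all $f(z_j)$ with $j\ne i,i+1$ lie strictly to the left of the directed line from $f(z_i)$ to $f(z_{i+1})$. So the segment between these two points is an edge of $K$, and $f(z_{i+1})$ is the vertex of $K$ that follows $f(z_i)$ counterclockwise. As the $f(z_i)$ are distinct and $z_{B+1}=z_1$, the map $f$ sends $\partial\Delta$ bijectively onto $\partial K$, going once around counterclockwise.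

\emph{Generic points.} Call $p\in E$ generic if it lies on the image of no edge. The winding number of a closed polygonal curve about $p$ is the sum of the signed angles under which its directed edges are seen from $p$, divided by $2\pi$; for the counterclockwise boundary of a convex polygon it is $1$ if $p$ is inside and $0$ if $p$ is outside. Sum the winding numbers of the curves $f(\partial T)$ over all oriented triangles $T$. The sum is the number of $T$ with $p\in f(T)$. The non-boundary edges cancel, so the sum is also the winding number of $\partial K$. Hence a generic point lies in exactly one $f(T)$ if it is in $K$, and in none otherwise. Generic points are dense in each $f(T)$ and in $K$, so $f(|\Delta|)=K$.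

\emph{Openness.} Let $a\in|\Delta|\setminus\partial\Delta$. We claim that $f$ maps every neighborhood of $a$ onto a neighborhood of $f(a)$. In the interior of a triangle $f$ is an affine isomorphism. If $a$ is in the relative interior of a non-boundary edge, the images of $(v,w,x)$ and $(w,v,y)$ are both counterclockwise, so they lie on opposite sides of the image of the edge. If $a$ is an interior vertex with link $w_1,\dots,w_n$ in the oriented order, the counterclockwise angles at $f(a)$ from $f(w_i)$ to $f(w_{i+1})$ lie in $(0,\pi)$ and add up to a positive multiple of $2\pi$, so the sectors cover all directions.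

\emph{Injectivity.} By openness and $f(|\Delta|)=K$, the set $|\Delta|\setminus\partial\Delta$ is mapped into the interior of $K$. If two of its points $a\ne a'$ had the same image, disjoint neighborhoods of them would have images that share a generic point $p$. Its two preimages lie in the interiors of two different triangles, because $f$ is injective on each triangle; this contradicts the count above. Together with the statement on the boundary, $f$ is injective. Hence $f(\tau)\cap f(\tau')=f(\tau\cap\tau')$ for all faces, and taking cones over the plane $E$ gives (R1) with $C=\operatorname{cone}(K)$, which is pointed by (a) and whose facets are the cones over the edges of $K$.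
\end{proof}

\subsection*{Three small disks}
In each case the first oriented triangle is the standard basis, so the relations listed for the non-boundary edges give both (R2) and condition (b) of Lemma~\ref{lem:det}. A functional is written as its coefficient vector; $\det(a,b,\cdot)$ has the coefficient vector $a\times b$.

\begin{example}[$E_{3,5}$]\label{ex:E35}
This disk has interior vertices $u$ with link $v,x,y$ and $v$ with link $u,x,z_1,z_2,y$. The oriented triangles are $(u,x,v)$, $(x,u,y)$, $(u,v,y)$, $(v,x,z_1)$, $(v,z_1,z_2)$, $(v,z_2,y)$, with boundary cycle $x,z_1,z_2,y$. Put $u=e_1$, $x=e_2$, $v=e_3$ and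
\[
z_1=(-1,0,4),\qquad z_2=(3,-1,1),\qquad y=(4,-1,-1).
\]
The seven non-boundary edges give
\[
\begin{array}{ll}
uv:\ x+y=(4,0,-1)=4u-v, & vx:\ u+z_1=(0,0,4)=4v,\\
ux:\ v+y=(4,-1,0)=4u-x, & vz_1:\ x+z_2=(3,0,1)=13v-3z_1,\\
uy:\ x+v=(0,1,1)=4u-y, & vz_2:\ z_1+y=(3,-1,3)=2v+z_2,\\
 & vy:\ z_2+u=(4,-1,1)=2v+y,
\end{array}
\]
with coefficient sums $3,3,3$ and $4,10,3,3$. The fan at $v$ has the invariants $(4,0,-3,1,1)$ at $u,x,z_1,z_2,y$: its one high ray meets the demand of $u$. The boundary functionals and their values on the two remaining boundary vertices are
\[
\begin{array}{llll}
x\times z_1=(4,0,1): & z_2\mapsto13,\ y\mapsto15; & z_1\times z_2=(4,13,1): & y\mapsto2,\ x\mapsto13;\\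
z_2\times y=(2,7,1): & x\mapsto7,\ z_1\mapsto2; & y\times x=(1,0,4): & z_1\mapsto15,\ z_2\mapsto7.
\end{array}
\]
Their sum $\lambda=(11,20,7)$ takes the values $11,20,7,17,20,17$ on $u,x,v,z_1,z_2,y$. So $E_{3,5}$ is strictly realizable.
\end{example}

\begin{example}[$E_{4,4}$]\label{ex:E44}
This disk has interior vertices $u$ with link $v,x,s,y$ and $v$ with link $u,x,t,y$. The oriented triangles are $(u,v,x)$, $(v,u,y)$, $(u,x,s)$, $(x,v,t)$, $(y,u,s)$, $(v,y,t)$, with boundary cycle $x,s,y,t$. Put $u=e_1$, $v=e_2$, $x=e_3$ and
\[
y=(2,2,-1),\qquad s=(3,-1,0),\qquad t=(-1,3,0).
\]
We have $x+y=(2,2,0)=2u+2v=8u-2s=8v-2t$, which are the relations for the edges $uv$, $us$, $vt$, with sums $4,6,6$. The relation for $ux$ and $uy$ is $v+s=3u$, and the relation for $vx$ and $vy$ is $u+t=3v$; these have sum $3$. The boundary functionals are $x\times s=(1,3,0)$, $s\times y=(1,3,8)$, $y\times t=(3,1,8)$, $t\times x=(3,1,0)$, and each takes the value $8$ on the two remaining boundary vertices. The functional $\lambda=(2,2,1)$ takes the values $2,2,1,7,4,4$ on $u,v,x,y,s,t$. So $E_{4,4}$ is strictly realizable.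
\end{example}

\begin{example}[$\mathcal{O}$]\label{ex:O}
Let $\mathcal{O}$ be the boundary of the octahedron with one open face $PQR$ removed, and let $p,q,r$ be the vertices opposite to $P,Q,R$. The oriented triangles are $(p,q,r)$; $(q,p,R)$, $(r,q,P)$, $(p,r,Q)$; $(p,Q,R)$, $(q,R,P)$, $(r,P,Q)$, with boundary cycle $P,Q,R$. Put $p=e_1$, $q=e_2$, $r=e_3$ and
\[
P=(-1,3,0),\qquad Q=(0,-1,3),\qquad R=(3,0,-1).
\]
The coordinate shift $(\alpha,\beta,\gamma)\mapsto(\gamma,\alpha,\beta)$ permutes $p\to q\to r\to p$ and $P\to Q\to R\to P$ and preserves the set of triangles, so the nine non-boundary edges form three orbits, represented by $pq$, $pQ$, $pR$. The relation for $pq$ and $pQ$ is $r+R=3p$, and the relation for $pR$ is $q+Q=(0,0,3)=9p-3R$; the sums are $3,3,6$. Further, $\det(P,Q,R)=-1+27=26>0$, and $\lambda=(1,1,1)$ takes the value $1$ on $p,q,r$ and $2$ on $P,Q,R$. So $\mathcal{O}$ is strictly realizable.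
\end{example}

\section{Counting low edges}\label{sec:count}

Each interior vertex needs at least three low edges, and by \eqref{eq:low} no edge can serve two vertices. Euler's formula shows that the supply of edges barely suffices, and that the surplus depends only on the boundary.

\begin{theorem}\label{thm:count}
Let $\Delta$ be a reduced bottom disk with $B$ boundary vertices, $c$ chords, and $n_5$ interior vertices of degree $5$. Then
\[
n_5\le B-3-c .
\]
For every $k\ge1$ equality occurs with $n_5=k$. If $B=3$, then in every realization each non-boundary edge is low at exactly one end, and orienting it away from that end gives an orientation in which every interior vertex has outdegree exactly $3$ (a ``$3$-orientation'').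
\end{theorem}

\begin{proof}
Let $V$, $e$, $t$ be the numbers of interior vertices, of edges and of triangles. Euler's formula gives $V+B-e+t=1$, and (D1) gives $3t=2e-B$; hence $e=3V+2B-3$. Removing the $B$ boundary edges and the $c$ chords leaves $3V+B-3-c$ edges with at least one interior end. Fix a realization and let $L$ be the number of pairs $(v,w)$ with $vw$ low at $v$. Each of these edges gives at most one pair, by \eqref{eq:low} if both ends are interior, and the other edges give none. By Lemma~\ref{lem:fans}(d) and (c), an interior vertex has at least three low neighbors, and at least four if its degree is $5$. Therefore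
\begin{equation}\label{eq:count}
3V+n_5\le L\le3V+B-3-c .
\end{equation}

If $B=3$, any two boundary vertices are joined by a boundary edge, so $c=0$, and \eqref{eq:count} forces $n_5=0$ and $L=3V$. So each of the $3V$ non-boundary edges gives exactly one pair, and each interior vertex has exactly three low neighbors.

The disk $E_{3,5}$ of Example~\ref{ex:E35} has $B=4$, $c=0$, $n_5=1$. Glue $k$ copies successively, each new copy along one of its boundary edges to a boundary edge of the disk already built. By Theorem~\ref{thm:glue}(c) the result is strictly realizable. It has $B=4k-2(k-1)=2k+2$, $c=k-1$ and $n_5=k=B-3-c$.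
\end{proof}

So a reduced bottom disk with triangular boundary has no interior vertex of degree five. This excludes $\Delta_0$ once more, and also, for instance, the boundary of the icosahedron with an open face removed ($B=3$, $n_5=9$). In Example~\ref{ex:O} the fan at $p$ has the invariants $(0,-3,0,3)$ at $q,R,Q,r$, the last one from the relation $q+Q=3r$ for the edge $pr$; the $3$-orientation sends $p$ to $q,Q,R$.

\begin{remark}\label{rem:six}
The count gains nothing from degrees $3$, $4$ and $6$. A fan with three rays has three low rays, and so has a fan with invariants $(0,m,0,-m)$, $|m|\ge2$. The fan with generators $(1,0)$, $(2,1)$, $(1,1)$, $(0,1)$, $(-1,1)$, $(0,-1)$ has invariants $(2,1,2,2,0,-1)$, again with three low rays.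
\end{remark}

\section{Stacked triangles}\label{sec:stacked}

A \emph{stacked triangle} is a disk obtained from one triangle by successively inserting vertices in triangles. Let $\mathcal{C}_k$ be the stacked triangle with outer triangle $xyz$, with $u_1$ inserted in $xyz$ and $u_{i+1}$ inserted in $u_ixy$ for $1\le i<k$; see Figure~\ref{fig:three} for $k=3$. Its triangles are $u_1zx$, $u_1zy$, the triangles $u_{i+1}u_ix$ and $u_{i+1}u_iy$ for $1\le i<k$, and $u_kxy$.

\begin{theorem}\label{thm:stacked}
A stacked triangle with $k\ge1$ interior vertices is reduced bottom if and only if it is isomorphic to $\mathcal{C}_k$. Moreover, $\mathcal{C}_k$ is strictly realizable.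
\end{theorem}

Theorem~\ref{thm:count} excludes interior vertices of degree five, but by Remark~\ref{rem:six} counting does not exclude degree six. We use that the order of insertion determines which edges are low, and one more fact about plane fans. Complete smooth toric surfaces are obtained from $\mathbb{P}^2$ or a Hirzebruch surface by successive blow-ups of torus-fixed points \cite[\S2.5]{Ful}. In terms of fans: every smooth complete fan in $\mathbb{Z}^2$ arises from one with three or four rays by successively inserting the sum of two adjacent generators. If $n\ge5$, the generator inserted last is the sum of its neighbors, so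
\begin{equation}\label{eq:blow}
\text{a smooth complete fan in $\mathbb{Z}^2$ with $n\ge5$ rays has a ray with $b_i=1$.}
\end{equation}

\begin{proof}[Proof of necessity]
Let $\Delta$ be a stacked triangle with a realization, and let $u_1,\dots,u_k$ be its interior vertices in the order of insertion. The \emph{parents} of $u_j$ are the three vertices of the triangle in which it is inserted. Insertions remove no edges, so the parents are neighbors of $u_j$ in $\Delta$. The other neighbors are the \emph{children} of $u_j$, the vertices $u_i$ of which $u_j$ is a parent; they have $i>j$.

\emph{The low neighbors of $u_j$ are exactly its parents.} We use descending induction on $j$. If $u_i$ is a child of $u_j$, the edge $u_iu_j$ is low at $u_i$ by induction, so it is high at $u_j$ by \eqref{eq:low}. Hence the low neighbors of $u_j$ are among its three parents, and there are at least three by Lemma~\ref{lem:fans}(d).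

\emph{Every interior vertex has degree at most $4$.} Otherwise let $u$ be the interior vertex of degree $n\ge5$ with the largest index, and let $w_1,\dots,w_n$ be the fan at $u$. By \eqref{eq:blow} some $b_i$ equals $1$, that is, $w_i=w_{i-1}+w_{i+1}$. Remove $w_i$. Since $\det(w_{i-1},w_{i+1})=\det(w_{i-1},w_i)=1$, a smooth complete fan with $n-1$ rays remains. From $w_{i-2}+w_i=b_{i-1}w_{i-1}$ we get $w_{i-2}+w_{i+1}=(b_{i-1}-1)w_{i-1}$, and from $w_i+w_{i+2}=b_{i+1}w_{i+1}$ we get $w_{i-1}+w_{i+2}=(b_{i+1}-1)w_{i+1}$; the other invariants do not change. The old fan has exactly three low rays, one of which is $w_i$, and the new fan has at least three by Lemma~\ref{lem:fans}(d). So some ray was high and has become low, which means that a neighbor $w$ of $u$ has $b_u(w)=2$.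

Being high at $u$, the vertex $w$ is a child of $u$. So $u$ is a parent of $w$ and $b_w(u)\le1$, while (R2) gives $b_w(u)\ge1$; thus $b_w(u)=1$. If $w$ had degree $3$, then $b_w(u)=-1$ by Lemma~\ref{lem:fans}(a). If $w$ had degree $4$, its invariants $(0,m,0,-m)$ would contain the value $1$, so $m=\pm1$, and $w$ would have four low neighbors. Hence $w$ has degree at least $5$ and a larger index than $u$, a contradiction.

\emph{The shape of $\Delta$.} The degree of $u_j$ is $3$ plus the number of its children, so every $u_j$ has at most one child. The first insertion gives $\mathcal{C}_1$, and the second gives $\mathcal{C}_2$ once we name the outer vertices so that $u_2$ is inserted in $u_1xy$. Suppose that $j\ge2$ insertions have given $\mathcal{C}_j$. Every triangle of $\mathcal{C}_j$ other than $u_jxy$ contains some $u_i$ with $i<j$, which already has the child $u_{i+1}$. So $u_{j+1}$ is inserted in $u_jxy$, and we obtain $\mathcal{C}_{j+1}$.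
\end{proof}

The local analysis also tells us how to realize $\mathcal{C}_k$. Rename the vertices on the axis from the inside out: $v_0=u_k$, $v_1=u_{k-1},\dots,v_{k-1}=u_1$, $v_k=z$. For $1\le i<k$ the link of $v_i$ is $x,v_{i-1},y,v_{i+1}$, and the child $v_{i-1}$ is high, so Lemma~\ref{lem:fans}(b) gives $b_{v_i}(x)=0$. The relation for the edge $xv_i$ then reads $v_{i-1}+v_{i+1}=c_iv_i$ with $c_i\ge3$: the vertices $v_0,\dots,v_k$ lie in a plane and form a path as in Remark~\ref{rem:paths}. At $v_0$ we have $x+y+v_1=av_0$ with $a\ge4$. We take $c_i=3$ and $a=4$.

\begin{proof}[Proof that $\mathcal{C}_k$ is strictly realizable]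
Let $f_i$, $d_i$, $v_i$ be as in Remark~\ref{rem:paths}, with $\mathbb{Z}^2$ embedded as the plane $\zeta=0$, where $\zeta$ is the third coordinate of $\mathbb{Z}^3$. Put $x=(0,0,1)$, $y=(4,-1,-1)$ and $q=x+y=(4,-1,0)=4v_0-v_1$. In the plane let
\[
m_i=\det(q,v_i)=4f_i-f_{i-1}=3f_i+d_{i-1}>0\qquad(i\ge0),
\]
so $m_0=1$. By the observation in Remark~\ref{rem:paths}, the vectors $q,v_0,\dots,v_k$ occur counterclockwise within an angle less than $\pi$, so the rays through $v_0,\dots,v_{k-1}$ subdivide $\operatorname{cone}(q,v_k)$. The vectors $x,y,v_k$ are linearly independent because $x,q,v_k$ are, so $C=\operatorname{cone}(x,y,v_k)$ is a pointed cone with extreme rays through $x,y,v_k$. The plane $\zeta=0$ cuts it into $\operatorname{cone}(x,q,v_k)$ and $\operatorname{cone}(y,q,v_k)$. Joining the planar subdivision with $x$ and with $y$ subdivides $C$ into a fan, and merging $\operatorname{cone}(x,q,v_0)\cup\operatorname{cone}(y,q,v_0)=\operatorname{cone}(x,y,v_0)$ leaves the cones over the triangles $xyv_0$, $xv_iv_{i+1}$, $yv_iv_{i+1}$ ($0\le i<k$) of $\mathcal{C}_k$. They are unimodular: $\det(v_i,v_{i+1},x)=1$, $\det(v_i,v_{i+1},y)=-1$, and $\det(y,v_0,x)=\det(q,v_0,x)=m_0=1$.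 So (R1) holds, and the facets of $C$ are the cones over the three boundary edges.

We check (R2) for the $3k$ non-boundary edges. For $xv_i$ and $yv_i$ with $1\le i<k$ the relation is $v_{i-1}+v_{i+1}=3v_i$. For $xv_0$ it is $y+v_1=4v_0-x$, and for $yv_0$ it is $x+v_1=4v_0-y$. All these sums equal $3$. For $v_iv_{i+1}$ with $0\le i<k$ write $x+y=q=\alpha v_i+\beta v_{i+1}$. Since $\det(v_i,v_{i+1})=1$, we get $\alpha=\det(q,v_{i+1})=m_{i+1}$ and $\beta=\det(v_i,q)=-m_i$, so
\[
\alpha+\beta=m_{i+1}-m_i=4d_i-d_{i-1}\ge3d_i\ge3 .\qedhere
\]
\end{proof}

In this realization the fan at $v_i$ has the invariants $(0,m_i,0,-m_i)$ for $1\le i<k$, and (R2) along the axis asks that $m_i$ grow by at least $3$ at each step. The growing demand is passed outward until it reaches the boundary vertex $z$, where no closed fan restricts it.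

\section{Disks with at most six vertices}\label{sec:six}

Let $\Delta_1$ be the stacked triangle with outer triangle $XYZ$, with $u_1$ inserted in $XYZ$, $u_2$ in $u_1XY$ and $u_3$ in $u_1u_2X$ (Figure~\ref{fig:three}).

\begin{theorem}\label{thm:six}
A simplicial disk with at most six vertices is reduced bottom unless it is isomorphic to $\Delta_0$ or $\Delta_1$. These two non-isomorphic disks are not reduced bottom.
\end{theorem}

\begin{proof}
The interior vertices have degrees $5,3,3$ in $\Delta_0$ and $5,4,3$ in $\Delta_1$, so the disks are not isomorphic. Both have $B=3$ and $n_5=1$, so they are not reduced bottom by Theorem~\ref{thm:count}.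

We prove by induction on the number of vertices that every other disk $\Delta$ with at most six vertices is strictly realizable; strictness is what allows the induction to use Theorem~\ref{thm:glue}(c). If $\Delta$ has a chord, the two pieces have fewer vertices than $\Delta$, so at most five. They differ from $\Delta_0$ and $\Delta_1$, so they are strictly realizable by induction, and so is $\Delta$. Assume now that $\Delta$ has no chord. Then every edge between boundary vertices is a boundary edge, and every non-boundary edge has an interior end. Let $i$ be the number of interior vertices; $i\le3$ since $B\ge3$. We note that \emph{if all neighbors of an interior vertex $u$ are boundary vertices, then $\Delta$ is a wheel with center $u$}: the link of $u$ consists of boundary edges, so the triangles at $u$ satisfy the hypothesis of (D2).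

\emph{Cases $i=0$ and $i=1$.} Use Corollary~\ref{cor:glue}(i) for $i=0$. For $i=1$ the disk is a wheel; use Lemma~\ref{lem:wheel}.

\emph{Case $i=2$.} Let $u,v$ be the interior vertices, of degrees $a,b\ge3$. They are adjacent, since otherwise $\Delta$ would be a wheel. Let $uvx$, $uvy$ be the triangles on $uv$. Deleting $v$ from the link of $u$ leaves a path from $x$ to $y$ of $a-2$ boundary edges, and deleting $u$ from the link of $v$ leaves such a path of $b-2$ boundary edges. The paths share no edge, since a boundary edge lies in one triangle. Every non-boundary edge contains $u$ or $v$, so by (D2) every triangle contains $u$ or $v$, and every boundary edge lies in one of the two paths. Thus the paths are the two arcs of $\partial\Delta$ between $x$ and $y$, the disk is determined by $\{a,b\}$, and $B=a+b-4$. From $3\le B\le4$ we get $\{a,b\}=\{3,4\}$, $\{3,5\}$ or $\{4,4\}$. The disks $\mathcal{C}_2$, $E_{3,5}$, $E_{4,4}$ have no chord and have these degrees, and they are strictly realizable by Theorem~\ref{thm:stacked} and Examples~\ref{ex:E35} and~\ref{ex:E44}.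

\emph{Case $i=3$.} Now $B=3$. The boundary cycle does not bound a triangle of $\Delta$, for by (D2) this triangle would be all of $\Delta$. Adding it as a new face gives a simplicial $2$-sphere $S$ with six vertices. A simplicial $2$-sphere with $n$ vertices has $3n-6$ edges by Euler's formula, and all degrees are at least $3$. So the degrees in $S$ add up to $24$, and either all are $4$ or one is $3$.

Suppose that all degrees are $4$. A vertex $v$ has a $4$-cycle as its link. The sixth vertex $v'$ is not adjacent to $v$, so it is adjacent to the four vertices of the cycle. Each of these has now four neighbors, so there are no further edges, and the link of $v'$ is the same $4$-cycle. So $S$ is the boundary of the octahedron, whose faces are all equivalent under its symmetries, and $\Delta\cong\mathcal{O}$ is strictly realizable by Example~\ref{ex:O}.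

Suppose that $S$ has a vertex $n$ of degree $3$. In a simplicial $2$-sphere with at least five vertices, the link of such a vertex does not bound a face (otherwise four triangles would close up to the whole sphere), so replacing the three faces at the vertex by one triangle gives a simplicial sphere with one vertex less. From $S$ we get a sphere $S'$ with five vertices and degree sum $18<5\cdot4$, which again has a vertex of degree $3$. Removing it leaves a sphere with four vertices and four faces, the boundary of the tetrahedron. So $S'$ is the triangular bipyramid, with apices $a,s$ and equator $e_1e_2e_3$. Its six faces are equivalent under its symmetries, so we may assume that $n$ is inserted in $ae_1e_2$. The faces of $S$ are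
\[
ne_1e_2,\ se_1e_2;\qquad nae_1,\ nae_2,\ se_3e_1,\ se_3e_2;\qquad ae_1e_3,\ ae_2e_3 .
\]
The permutation $e_1\leftrightarrow e_2$ and the permutation $n\leftrightarrow s$, $a\leftrightarrow e_3$ preserve this list, and together they act transitively on each of the three groups. So $\Delta$ is obtained by deleting one of three faces, and in each case the remaining seven faces are those of a stacked triangle.
\begin{itemize}
\item Delete $ne_1e_2$. Insert $a$ in $ne_1e_2$, then $e_3$ in $ae_1e_2$, then $s$ in $e_3e_1e_2$. This is $\mathcal{C}_3$ with $x=e_1$, $y=e_2$.
\item Delete $nae_1$. Insert $e_2$ in $nae_1$, then $e_3$ in $e_2e_1a$, then $s$ in $e_2e_3e_1$. This is $\Delta_1$ with $X=e_1$, $Y=a$.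
\item Delete $ae_1e_3$. Insert $e_2$ in $ae_1e_3$, then $n$ in $e_2e_1a$ and $s$ in $e_2e_1e_3$. This is $\Delta_0$ with $u=e_2$, $A=e_1$.
\end{itemize}
As $\Delta$ is neither $\Delta_0$ nor $\Delta_1$, it is $\mathcal{C}_3$, which is strictly realizable by Theorem~\ref{thm:stacked}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Ful}
Fulton, \emph{Introduction to Toric Varieties}.

\bibitem{Gub}
Joseph Gubeladze, \emph{Bottom complexes}, arXiv:2204.09264 (2022).

\end{thebibliography}
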